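\title{Complete inverse sequences with nonzero derived limit}

\begin{abstract}
An inverse sequence $S$ of abelian groups is $\omega$-complete if each group $S_i$ maps onto its completion with respect to the images of the groups $S_{i+n}$. If the derived limit $\lim\nolimits^1 S$ vanishes, then $S$ is $\omega$-complete. We show that the converse fails, by an explicit example over an arbitrary field. We then determine which sequences occur as the intersection $I^\omega(S)$ of all images for an $\omega$-complete $S$: exactly those whose structure maps have cotorsion cokernels. It follows that the derived limits of $\omega$-complete sequences are exactly the cotorsion groups, which are also the derived limits of arbitrary sequences. For sequences of countable groups the converse does hold.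
\end{abstract}

\section{The question and the results}\label{sec:intro}

All groups are abelian, $\omega=\{0,1,2,\dots\}$ and $\mathbb N=\{1,2,3,\dots\}$. An \emph{inverse sequence} $S$ is a family of groups $S_i$ and homomorphisms $f_i\colon S_{i+1}\to S_i$, $i\in\omega$. Inverse sequences form an abelian category in which limits, quotients and epimorphisms are taken componentwise. We write $f^n\colon S_{i+n}\to S_i$ for the composite of $n$ structure maps. The \emph{limit} $\lim S$ and the \emph{derived limit} $\lim\nolimits^1S$ are the kernel and the cokernel of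
\[
\partial\colon \prod_i S_i\to\prod_i S_i,\qquad (y_i)\mapsto \bigl(y_i-f_i(y_{i+1})\bigr).
\]
Thus $\lim\nolimits^1S=0$ means that for every $(x_j)\in\prod_j S_j$ the infinite system
\begin{equation}\label{eq:system}
y_j-f_j(y_{j+1})=x_j\qquad(j\in\omega)
\end{equation}
has a solution. Substituting each equation into the one before it suggests the solution
\begin{equation}\label{eq:series}
y_i=x_i+f(x_{i+1})+f^2(x_{i+2})+\cdots,
\end{equation}
and the problem is to make sense of this series. Its $n$-th term lies in the image of $S_{i+n}$, so the images provide a filtration in which the terms tend to zero.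

Let $I(S)$ be the inverse sequence with $I(S)_i=\operatorname{Im}(f_i)$ and the maps induced by the $f_i$. Put $I^0(S)=S$ and $I^{n+1}(S)=I(I^n(S))$, so that
\[
I^n(S)_i=\operatorname{Im}(f^n\colon S_{i+n}\to S_i),\qquad f_i\bigl(I^n(S)_{i+1}\bigr)=I^{n+1}(S)_i .
\]
The second formula shows that $I^\omega(S)=\bigcap_n I^n(S)$ is a subsequence of $S$, that is, a family of subgroups carried into one another by the $f_i$. (In \cite{CI} the construction is continued to all ordinals by $I^{\alpha+1}(S)=I(I^\alpha(S))$ and $I^\lambda(S)=\lim_{\alpha<\lambda}I^\alpha(S)$ for limit $\lambda$; we do not go beyond $\omega$.) The \emph{$\omega$-completion} of $S$ is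
\[
\widehat S^{\omega}=\lim_{n<\omega}S/I^n(S),
\]
and $S$ is \emph{$\omega$-complete} if the natural morphism $S\to\widehat S^\omega$ is an epimorphism, that is, if each map $S_i\to\lim_n S_i/I^n(S)_i$ is surjective.

The series \eqref{eq:series} always converges in $(\widehat S^\omega)_i$, and $S$ is $\omega$-complete exactly when every such series has a sum in $S_i$ itself. It is known that $\lim\nolimits^1S=0$ implies $\omega$-completeness; Proposition~\ref{prop:finite} contains a short proof. The question about the converse comes from \cite{CI}.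

\medskip
\noindent\textbf{Question.} \emph{Is there an $\omega$-complete inverse sequence of abelian groups with nonzero derived limit?}
\medskip

The simplest cases suggest that there is none. We shall see in Section~\ref{sec:series} that $\omega$-completeness forces $\lim\nolimits^1S=0$ when the structure maps are injective, that both properties hold when the images stabilize, and that they are equivalent when the groups are countable. The general argument that one would try runs as follows. Choose a sum $y_i\in S_i$ of each series \eqref{eq:series}. The sum is determined only modulo $T_i=I^\omega(S)_i$, so the chosen $y_i$ solve \eqref{eq:system} up to errors in $T$, and it remains to solve the same kind of system in $T$. If taking the image under $f_i$ commuted with intersecting the chain $I^n(S)_{i+1}$, we would have $f_i(T_{i+1})=\bigcap_nI^{n+1}(S)_i=T_i$, and a system with surjective maps is solved recursively. But images need not commute with intersections, and this gap can be made to carry a nonzero derived limit.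

\begin{theorem}\label{thm:example}
There is an $\omega$-complete inverse sequence $S$ with $\lim\nolimits^1S\neq0$.
\end{theorem}

The example is explicit and consists of vector spaces over an arbitrary field. It needs a linear functional on an infinite product of copies of the field that extends the sum of coordinates. The groups in which such extensions are always possible are the cotorsion groups, and they govern the general case. A group $G$ is \emph{cotorsion} if $\operatorname{Ext}(\mathbb Q,G)=0$.

\begin{theorem}\label{thm:class}
\begin{itemize}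
\item[(a)] Let $S$ be $\omega$-complete and $T=I^\omega(S)$. Then $\lim T\cong\lim S$ and $\lim\nolimits^1T\cong\lim\nolimits^1S$, and $\operatorname{Coker}(T_{i+1}\to T_i)$ is cotorsion for every $i$.
\item[(b)] Conversely, if $T$ is an inverse sequence with $\operatorname{Coker}(T_{i+1}\to T_i)$ cotorsion for every $i$, then there is an $\omega$-complete $S$ containing $T$ with $I^\omega(S)=T$. By \textup{(a)}, $\lim\nolimits^1S\cong\lim\nolimits^1T$.
\item[(c)] For an abelian group $A$ the following are equivalent: $A$ is cotorsion; $A\cong\lim\nolimits^1S$ for some $\omega$-complete $S$; $A\cong\lim\nolimits^1S$ for some inverse sequence $S$.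
\item[(d)] If all $S_i$ are countable, then $S$ is $\omega$-complete if and only if $\lim\nolimits^1S=0$.
\end{itemize}
\end{theorem}

Section~\ref{sec:series} reduces everything to the subsequence $I^\omega(S)$ and proves (d) and the isomorphisms in (a). Section~\ref{sec:example} proves Theorem~\ref{thm:example}. After the facts on cotorsion groups in Section~\ref{sec:cotorsion}, Sections~\ref{sec:a}, \ref{sec:b} and~\ref{sec:c} prove the rest of (a), then (b), then (c).

\section{Reduction to the intersection of the images}\label{sec:series}

\subsection*{The six-term sequence}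
Let $0\to T\to S\to S'\to0$ be a short exact sequence of inverse sequences. The products $\prod T_i$, $\prod S_i$, $\prod S'_i$ form a short exact sequence of groups, and the snake lemma applied to the maps $\partial$ gives the exact sequence
\begin{equation}\label{eq:six}
0\to\lim T\to\lim S\to\lim S'\to\lim\nolimits^1T\to\lim\nolimits^1S\to\lim\nolimits^1S'\to0 .
\end{equation}

\begin{lemma}\label{lem:basic}
\begin{itemize}
\item[(i)] If all $f_i$ are surjective, then $\lim\nolimits^1S=0$.
\item[(ii)] If $S_0\supset S_1\supset S_2\supset\cdots$ is a chain of subgroups with inclusions as structure maps, then $\lim\nolimits^1S\cong\operatorname{Coker}(S_0\to\lim_nS_0/S_n)$.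
\end{itemize}
\end{lemma}

\begin{proof}
(i) Put $y_0=0$ and choose recursively $y_{j+1}$ with $f_j(y_{j+1})=y_j-x_j$. This solves \eqref{eq:system}.

(ii) Embed $S$ in the constant sequence with value $S_0$. Its limit is $S_0$, and its derived limit is $0$ by (i). Now \eqref{eq:six} gives the exact sequence $S_0\to\lim_nS_0/S_n\to\lim\nolimits^1S\to0$.
\end{proof}

For a chain we have $I^n(S)_0=S_n$, so by (ii) the group $\lim\nolimits^1S$ is the cokernel of $S_0\to(\widehat S^\omega)_0$. Hence an $\omega$-complete sequence with injective maps has $\lim\nolimits^1S=0$. For example, let $p$ be a prime and $\mathbb Z_p=\lim_n\mathbb Z/p^n$. The chain $S_i=p^i\mathbb Z$ is not $\omega$-complete and has $\lim\nolimits^1S\cong\mathbb Z_p/\mathbb Z$, while the chain $S_i=p^i\mathbb Z_p$ is $\omega$-complete and has $\lim\nolimits^1S=0$.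

\subsection*{Completeness and finite systems}
The next statement shows that the two properties differ by the position of a quantifier: one asks for an infinite solution, the other for an initial value that extends to finite solutions of every length.

\begin{proposition}\label{prop:finite}
An inverse sequence $S$ is $\omega$-complete if and only if for every $(x_j)\in\prod_jS_j$ and every $i$ there is $y_i\in S_i$ such that, for every $n$, the equations \eqref{eq:system} with $i\le j<i+n$ have a solution $(y_i,y_{i+1},\dots,y_{i+n})$ beginning with this $y_i$. In particular, if $\lim\nolimits^1S=0$, then $S$ is $\omega$-complete.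
\end{proposition}

\begin{proof}
Put $\sigma_n=\sum_{k<n}f^k(x_{i+k})\in S_i$. A solution of the $n$ equations is determined by an arbitrary $y_{i+n}$ through $y_j=x_j+f_j(y_{j+1})$, and then $y_i=\sigma_n+f^n(y_{i+n})$. So a given $y_i$ begins a solution of length $n$ if and only if $y_i\equiv\sigma_n$ modulo $I^n(S)_i$. Since $\sigma_{n+1}-\sigma_n\in I^n(S)_i$, the classes of the $\sigma_n$ form an element $\sigma$ of $(\widehat S^\omega)_i$, and the condition on $y_i$ says that $y_i$ maps to $\sigma$. Every element of $(\widehat S^\omega)_i$ is of the form $\sigma$: represent it by elements $s_n\in S_i$ with $s_0=0$ and $s_{n+1}-s_n\in I^n(S)_i$, and choose $x_{i+n}$ with $f^n(x_{i+n})=s_{n+1}-s_n$. This proves the equivalence. If $\lim\nolimits^1S=0$, take $y_i$ from a solution of the infinite system.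
\end{proof}

\subsection*{Complete Hausdorff sequences}
The kernel of $S_i\to(\widehat S^\omega)_i$ is $I^\omega(S)_i$. We call an inverse sequence $U$ \emph{complete Hausdorff} if it is $\omega$-complete and $I^\omega(U)=0$, that is, if each map $U_i\to\lim_nU_i/I^n(U)_i$ is bijective.

In such a sequence infinite sums make sense. Let $w_1,w_2,\ldots\in U_i$ \emph{tend to zero}, meaning that each $I^N(U)_i$ contains all but finitely many $w_n$. The partial sums are eventually constant modulo each $I^N(U)_i$, and these eventual classes are compatible as $N$ varies. So there is a unique element $\sum_nw_n\in U_i$ such that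
\begin{equation}\label{eq:sum}
\sum_nw_n\equiv\sum_{n\le M}w_n \pmod{I^N(U)_i}\quad\text{whenever } w_n\in I^N(U)_i\text{ for all }n>M .
\end{equation}
By uniqueness, $\sum_n w_n$ depends additively on the family $(w_n)$.

\begin{lemma}\label{lem:acyclic}
If $U$ is complete Hausdorff, then $\lim U=0$ and $\lim\nolimits^1U=0$.
\end{lemma}

\begin{proof}
If $(u_i)\in\lim U$, then $u_i=f^n(u_{i+n})$ for all $n$, so $u_i\in I^\omega(U)_i=0$. Given $(x_i)\in\prod U_i$, put $y_i=\sum_{k\ge0}f^k(x_{i+k})$; the terms tend to zero because $f^k(x_{i+k})\in I^k(U)_i$. Fix $n$. By \eqref{eq:sum}, $y_{i+1}\equiv\sum_{k<n}f^k(x_{i+1+k})$ modulo $I^n(U)_{i+1}$, and $f_i$ maps this subgroup into $I^{n+1}(U)_i$. Hence $f_i(y_{i+1})\equiv\sum_{1\le k\le n}f^k(x_{i+k})\equiv y_i-x_i$ modulo $I^{n+1}(U)_i$. As $n$ is arbitrary and $I^\omega(U)_i=0$, we get $y_i-f_i(y_{i+1})=x_i$.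
\end{proof}

\begin{proposition}\label{prop:reduce}
Let $T\subset S$ be a subsequence and $U=S/T$. The following are equivalent:
\begin{itemize}
\item[(i)] $S$ is $\omega$-complete and $I^\omega(S)=T$;
\item[(ii)] $T\subset I^n(S)$ for all $n$, and $U$ is complete Hausdorff.
\end{itemize}
If they hold, then $\lim T\cong\lim S$ and $\lim\nolimits^1T\cong\lim\nolimits^1S$.
\end{proposition}

\begin{proof}
Both conditions contain the inclusions $T\subset I^n(S)$, so assume these. Since $S\to U$ is onto, $I^n(U)$ is the image of $I^n(S)$, that is, $I^n(U)=I^n(S)/T$. Therefore $I^\omega(U)=I^\omega(S)/T$ and $S/I^n(S)\cong U/I^n(U)$, so $\widehat S^\omega\cong\widehat U^\omega$. The map $S_i\to(\widehat S^\omega)_i$ is the composite of the surjection $S_i\to U_i$ and $U_i\to(\widehat U^\omega)_i$. So $S$ is $\omega$-complete if and only if $U$ is, and $I^\omega(S)=T$ if and only if $I^\omega(U)=0$. The isomorphisms follow from Lemma~\ref{lem:acyclic} and \eqref{eq:six}.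
\end{proof}

The last sentence of the proposition is the first half of Theorem~\ref{thm:class}(a). Read from (ii) to (i), the proposition is a recipe: to hide a given sequence $T$ inside an $\omega$-complete one, extend it by a complete Hausdorff sequence in such a way that $T$ falls into all images. The last requirement needs to be checked only modulo $f_i(T_{i+1})$.

\begin{lemma}\label{lem:descent}
Let $T\subset S$ be a subsequence such that $T_i\subset\operatorname{Im}(S_m\to S_i)+f_i(T_{i+1})$ for all $i<m$. Then $T\subset I^n(S)$ for all $n$.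
\end{lemma}

\begin{proof}
Fix $m$. We show $T_i\subset\operatorname{Im}(S_m\to S_i)$ for $i\le m$ by descending induction on $i$. For $i=m$ the image is $S_m$. If $i<m$ and $T_{i+1}\subset\operatorname{Im}(S_m\to S_{i+1})$, then $f_i(T_{i+1})\subset\operatorname{Im}(S_m\to S_i)$, and the hypothesis gives the claim for $i$.
\end{proof}

\subsection*{Stabilizing images and countable groups}
A sequence $S$ satisfies the \emph{Mittag-Leffler condition} if for each $i$ the chain $I^n(S)_i$ is eventually constant in $n$.

\begin{lemma}\label{lem:ML}
If $S$ satisfies the Mittag-Leffler condition, then $S$ is $\omega$-complete and $\lim\nolimits^1S=0$.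
\end{lemma}

\begin{proof}
Let $T=I^\omega(S)$. For each $i$ we have $I^n(S)_i=T_i$ for large $n$, so $(\widehat S^\omega)_i=S_i/T_i$ and $S$ is $\omega$-complete. For large $n$,
\[
f_i(T_{i+1})=f_i\bigl(I^n(S)_{i+1}\bigr)=I^{n+1}(S)_i=T_i .
\]
So $\lim\nolimits^1T=0$ by Lemma~\ref{lem:basic}(i), and $\lim\nolimits^1S=0$ by Proposition~\ref{prop:reduce}.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:class}\textup{(d)}]
One direction is Proposition~\ref{prop:finite}. Conversely, let $S$ be $\omega$-complete with all $S_i$ countable. Then $U=S/I^\omega(S)$ is complete Hausdorff by Proposition~\ref{prop:reduce}. Suppose that for some $i$ the chain $I^n(U)_i$ is not eventually constant. Choose $n_1<n_2<\cdots$ and $w_k\in I^{n_k}(U)_i\setminus I^{n_k+1}(U)_i$. The $w_k$ tend to zero, so each subset $K\subset\mathbb N$ has a sum $w_K=\sum_{k\in K}w_k\in U_i$. If $K\ne K'$ and $k$ is the least element of their symmetric difference, then $w_K-w_{K'}\equiv\pm w_k\not\equiv0$ modulo $I^{n_k+1}(U)_i$ by \eqref{eq:sum}. So $U_i$ has at least $2^{\aleph_0}$ elements, although it is a quotient of the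 countable group $S_i$. Hence the chains $I^n(U)_i=I^n(S)_i/I^\omega(S)_i$ are eventually constant, $S$ satisfies the Mittag-Leffler condition, and Lemma~\ref{lem:ML} applies.
\end{proof}

A counterexample must therefore involve uncountable groups, and its subsequence $I^\omega(S)$ must have non-surjective maps.

\section{The example}\label{sec:example}

\subsection*{One non-surjective step}
Let $F$ be a field. The smallest sequence with a non-surjective map is $T=(Fe\leftarrow0\leftarrow0\leftarrow\cdots)$. Let us find an $\omega$-complete $S$ with $I^\omega(S)=T$. The element $e$ must have a preimage $\delta_m\in S_m$ for every $m\ge1$. The most economical attempt is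
\[
S_0=Fe,\qquad S_j=\bigoplus_{m\ge j}F\delta_m\quad(j\ge1),
\]
with inclusions $S_{j+1}\subset S_j$ for $j\ge1$ and $f_0(\delta_m)=e$ for all $m$. Here $I^n(S)_0=Fe$ for all $n$, while $I^n(S)_j=S_{j+n}$ for $j\ge1$ has intersection $0$. So $I^\omega(S)=T$: the elements $\delta_m$ tend to zero in $S_1$, and all have the same image $e$. But $S$ is not $\omega$-complete, because $(\widehat S^\omega)_1=\prod_{m\ge1}F$.

To repair this we replace $S_j$ by $\prod_{m\ge j}F$ for $j\ge1$. Now $f_0$ has to be defined on the whole product: we need a linear map $\lambda\colon\prod_{m\ge1}F\to F$ with value $1$ on every unit vector $\delta_m$. Over a field it exists, since the sum map on the subspace $\bigoplus_{m\ge1}F$ extends to the product. With $f_0(x)=\lambda(x)e$ we again have $I^n(S)_0=Fe$, so $(\widehat S^\omega)_0=0$, and for $j\ge1$ the map from $S_j$ to $\lim_nS_j/S_{j+n}=\lim_n\prod_{j\le m<j+n}F$ is bijective. So $S$ is $\omega$-complete and $I^\omega(S)=T$.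

This $S$ is not yet a counterexample, since $\partial$ is the identity on $\prod T_i=Fe$ and so $\lim\nolimits^1T=0$. We now take a chain $T$ with $T_i/T_{i+1}=Fe_i$ and $\lim\nolimits^1T\ne0$, and attach one such device to every $e_i$.

\subsection*{Construction}
For $j\in\omega$ put
\[
T_j=\bigoplus_{k\ge j}Fe_k,\qquad S'_j=\prod_{(i,m):\ 0\le i<j\le m}F .
\]
The maps of $T$ are the inclusions. The group $S'_j$ is the product of the $j$-th terms $\prod_{m\ge j}F$ of the devices attached to $e_0,\dots,e_{j-1}$. The map $f'_j\colon S'_{j+1}\to S'_j$ is given, for $i<j\le m$, by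
\[
(f'_jx)_{i,m}=x_{i,m}\ \text{ if } m\ge j+1,\qquad (f'_jx)_{i,j}=0 ;
\]
it forgets the coordinates $x_{j,m}$, see Figure~\ref{fig:index}. For each $j$ choose a linear map $\lambda_j\colon\prod_{m>j}F\to F$ with value $1$ on every unit vector, and put
\[
S_j=T_j\oplus S'_j,\qquad f_j(t,x)=\bigl(t+\lambda_j\bigl((x_{j,m})_{m>j}\bigr)e_j,\ f'_j(x)\bigr).
\]
The inclusions of the $T_j$ and the projections onto the $S'_j$ commute with the structure maps, so $0\to T\to S\to S'\to0$ is exact. For $i<j\le m$ let $\delta_{i,m}\in S'_j\subset S_j$ be the element with $(i,m)$-coordinate $1$ and all other coordinates $0$. From the definition of $f_j$,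
\begin{equation}\label{eq:delta}
f_j(\delta_{i,m})=\delta_{i,m}\quad(i<j<m),\qquad f_i(\delta_{i,m})=e_i\quad(i<m).
\end{equation}
Indeed, for $i<j<m$ the map $\lambda_j$ does not see row $i$ and $f'_j$ keeps the coordinate $(i,m)$, while for $j=i$ the map $\lambda_i$ gives $1$ and $f'_i$ forgets row $i$.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.75]
\foreach \x in {3,...,7} {
  \fill (\x,0) circle (2.5pt);
  \fill (\x,-1) circle (2.5pt);
  \draw (\x-0.1,-2.1) rectangle (\x+0.1,-1.9);
}
\draw (2,0) circle (2.5pt);
\draw (2,-1) circle (2.5pt);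
\foreach \x in {2,...,7} \node at (\x,1) {$\x$};
\foreach \y in {0,1,2} { \node at (0.9,-\y) {$\y$}; \node at (8,-\y) {$\cdots$}; }
\node at (0.9,1) {$m$};
\node at (0.1,-1) {$i$};
\draw (8.5,0.55) -- (1.55,0.55) -- (1.55,-1.45) -- (8.5,-1.45);
\draw[dashed] (8.5,0.35) -- (2.55,0.35) -- (2.55,-2.45) -- (8.5,-2.45);
\node[right] at (8.6,-2) {$\xrightarrow{\ \lambda_2\ }Fe_2$};
\end{tikzpicture}
\caption{Coordinates $(i,m)$ of $S'_3$ (dashed frame) and of $S'_2$ (solid frame). The map $f_2\colon S_3\to S_2$ keeps the coordinates marked by dots, sets the coordinates marked by circles equal to zero, and sends the row of squares to $Fe_2\subset T_2$ by the functional $\lambda_2$.}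
\label{fig:index}
\end{figure}

\begin{proof}[Proof of Theorem~\ref{thm:example}]
We verify condition (ii) of Proposition~\ref{prop:reduce} for $T\subset S$ with $S/T=S'$.

Let $i<m$. By \eqref{eq:delta}, the element $\delta_{i,m}\in S_m$ maps to $\delta_{i,m}\in S_{i+1}$ and then to $e_i\in S_i$. Hence $T_i=Fe_i+T_{i+1}\subset\operatorname{Im}(S_m\to S_i)+f_i(T_{i+1})$, and Lemma~\ref{lem:descent} gives $T\subset I^n(S)$ for all $n$.

The composite $S'_{j+n}\to S'_j$ keeps the coordinates $(i,m)$ with $i<j$ and $m\ge j+n$ and puts $0$ in the others. So $I^n(S')_j$ consists of the $x$ with $x_{i,m}=0$ for $m<j+n$, and $S'_j/I^n(S')_j=\prod_{i<j\le m<j+n}F$, with the coordinate projections as $n$ varies. The limit over $n$ is $\prod_{i<j\le m}F=S'_j$. Thus $S'$ is complete Hausdorff.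

By Proposition~\ref{prop:reduce}, $S$ is $\omega$-complete and $\lim\nolimits^1S\cong\lim\nolimits^1T$. Since $T_0/T_n=\bigoplus_{k<n}Fe_k$, Lemma~\ref{lem:basic}(ii) gives $\lim\nolimits^1T\cong\prod_{k}F\big/\bigoplus_kF\neq0$.
\end{proof}

\begin{remark}\label{rem:finite}
The example shows the quantifier of Proposition~\ref{prop:finite} at work. Take $x_j=e_j$. For each $n$ the elements $y_j=-\sum_{i<j}\delta_{i,n}$, $0\le j\le n$, solve the first $n$ equations with $y_0=0$: by \eqref{eq:delta}, $-f_j(y_{j+1})=\sum_{i<j}\delta_{i,n}+e_j$ for $j<n$. The infinite system has no solution. Indeed, the image of a solution in $S'$ would lie in $\lim S'=0$, so $y_j\in T_j$ and $y_0=e_0+\dots+e_{n-1}+y_n$ with $y_n\in T_n$ for every $n$; then every coordinate of $y_0$ equals $1$, which is impossible in a direct sum.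
\end{remark}

\begin{remark}\label{rem:Z}
The field is needed only for the functionals $\lambda_j$, and there it cannot be replaced by $\mathbb Z$. Suppose that $\lambda\colon\mathbb Z^{\mathbb N}\to\mathbb Z$ has value $1$ on every unit vector. For $a\in\{0,1\}^{\mathbb N}$ the vector $(2^na_n)_n$ differs from its truncation to $n<N$ by an element of $2^N\mathbb Z^{\mathbb N}$, so $\lambda((2^na_n)_n)\equiv\sum_{n<N}2^na_n$ modulo $2^N$ for all $N$. Distinct $a$ therefore give distinct integers, and there are uncountably many $a$.
\end{remark}

\section{Cotorsion groups}\label{sec:cotorsion}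

Remark~\ref{rem:Z} raises the question for which groups $G$ homomorphisms from a direct sum of copies of $\mathbb Z$ to $G$ extend to the product. The answer, Lemma~\ref{lem:cot}, is the class of cotorsion groups.

We write $\operatorname{Ext}=\operatorname{Ext}^1_{\mathbb Z}$ and use the following standard facts. A short exact sequence $0\to A\to B\to C\to0$ and a group $G$ give exact sequences
\begin{gather*}
\operatorname{Hom}(B,G)\to\operatorname{Hom}(A,G)\to\operatorname{Ext}(C,G)\to\operatorname{Ext}(B,G)\to\operatorname{Ext}(A,G)\to0,\\
\operatorname{Hom}(G,B)\to\operatorname{Hom}(G,C)\to\operatorname{Ext}(G,A)\to\operatorname{Ext}(G,B)\to\operatorname{Ext}(G,C)\to0,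
\end{gather*}
which end in $0$ because $\operatorname{Ext}^2_{\mathbb Z}=0$. The functor $\operatorname{Ext}$ is additive in each variable, and $\operatorname{Ext}(\bigoplus_kA_k,G)\cong\prod_k\operatorname{Ext}(A_k,G)$. Subgroups of free groups are free, and $\operatorname{Ext}(F,G)=0$ for free $F$. Divisible groups are injective: $\operatorname{Ext}(A,D)=0$ for divisible $D$, and a divisible subgroup is a direct summand. Every group embeds in a divisible group. In particular divisible groups are cotorsion, and a direct sum of two cotorsion groups is cotorsion. For a group $C$ and a set $J$, we write $C^J$ for the product and $C^{(J)}\subset C^J$ for the direct sum; $\varepsilon_n$ are the unit vectors of $\mathbb Z^{(\mathbb N)}$.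

\begin{lemma}\label{lem:extlift}
Let $G$ be cotorsion. Then $\operatorname{Ext}(A,G)=0$ for every torsion-free group $A$. Consequently:
\begin{itemize}
\item[(i)] \textup{(extension)} if $C$ is torsion-free and $J$ is a set, every homomorphism $C^{(J)}\to G$ extends to $C^J$;
\item[(ii)] \textup{(lifting)} if $0\to G\to W\to W'\to0$ is exact and $R$ is torsion-free, every homomorphism $R\to W'$ lifts to $W$.
\end{itemize}
\end{lemma}

\begin{proof}
A torsion-free $A$ embeds in the $\mathbb Q$-vector space $V=A\otimes\mathbb Q$. The map $\operatorname{Ext}(V,G)\to\operatorname{Ext}(A,G)$ is onto, and $\operatorname{Ext}(V,G)$ is a product of copies of $\operatorname{Ext}(\mathbb Q,G)=0$. For (i), the group $C^J/C^{(J)}$ is torsion-free, since $x$ and $nx$ have the same support for $n\ge1$; so $\operatorname{Ext}(C^J/C^{(J)},G)=0$ and $\operatorname{Hom}(C^J,G)\to\operatorname{Hom}(C^{(J)},G)$ is onto. For (ii), $\operatorname{Ext}(R,G)=0$ makes $\operatorname{Hom}(R,W)\to\operatorname{Hom}(R,W')$ onto.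
\end{proof}

\begin{lemma}\label{lem:cot}
For a group $G$ the following are equivalent:
\begin{itemize}
\item[(1)] $G$ is cotorsion;
\item[(2)] for every $(g_n)_{n\ge1}$ in $G$ there is $(h_n)_{n\ge1}$ in $G$ with $h_n-nh_{n+1}=g_n$ for all $n$;
\item[(3)] every homomorphism $\mathbb Z^{(\mathbb N)}\to G$ extends to $\mathbb Z^{\mathbb N}$.
\end{itemize}
In particular, quotients of cotorsion groups are cotorsion.
\end{lemma}

\begin{proof}
Define $\hat\alpha\colon\mathbb Z^{\mathbb N}\to\mathbb Z^{\mathbb N}$ by $(\hat\alpha x)_1=x_1$ and $(\hat\alpha x)_n=x_n-(n-1)x_{n-1}$ for $n\ge2$. It is bijective, because $\hat\alpha x=z$ is solved uniquely by the recursion $x_1=z_1$, $x_n=z_n+(n-1)x_{n-1}$. It restricts to an injective map $\alpha\colon\mathbb Z^{(\mathbb N)}\to\mathbb Z^{(\mathbb N)}$ with $\alpha(\varepsilon_n)=\varepsilon_n-n\varepsilon_{n+1}$.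

(1)$\Leftrightarrow$(2). The surjection $\mathbb Z^{(\mathbb N)}\to\mathbb Q$, $\varepsilon_n\mapsto1/(n-1)!$, kills $\operatorname{Im}\alpha$. Its kernel is not larger: since $\varepsilon_n\equiv n\varepsilon_{n+1}$, every element is congruent modulo $\operatorname{Im}\alpha$ to some $a\varepsilon_N$, whose image $a/(N-1)!$ vanishes only for $a=0$. So $\alpha$ is a free resolution of $\mathbb Q$, and $\operatorname{Ext}(\mathbb Q,G)$ is the cokernel of $\operatorname{Hom}(\alpha,G)\colon G^{\mathbb N}\to G^{\mathbb N}$, $(h_n)\mapsto(h_n-nh_{n+1})$.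

(1)$\Rightarrow$(3) is Lemma~\ref{lem:extlift}(i).

(3)$\Rightarrow$(2). Let $\hat g\colon\mathbb Z^{\mathbb N}\to G$ extend $\varepsilon_n\mapsto g_n$, and put $h_n=\hat g(\hat\alpha^{-1}\varepsilon_n)$. Then $h_n-nh_{n+1}=\hat g(\hat\alpha^{-1}\alpha\varepsilon_n)=\hat g(\varepsilon_n)=g_n$.

Condition (2) passes to quotients: lift the $g_n$, solve, and project.
\end{proof}

Condition (2) is the system \eqref{eq:system} for the sequence $G\xleftarrow{1}G\xleftarrow{2}G\xleftarrow{3}\cdots$. The series \eqref{eq:series} becomes
\begin{equation}\label{eq:fact}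
h_n=\sum_{r\ge n}c_{n,r}\,g_r,\qquad c_{n,r}=n(n+1)\cdots(r-1),\quad c_{n,n}=1 ,
\end{equation}
and $c_{n,r}=n\,c_{n+1,r}$ for $r>n$ shows that $h_n-nh_{n+1}=g_n$ whenever the sums are locally finite.

\begin{example}\label{ex:cot}
The group $\mathbb Z$ fails (3) by Remark~\ref{rem:Z}, so neither $\mathbb Z$ nor any nonzero free group is cotorsion. A vector space $V$ over a field $F$ is cotorsion: a homomorphism $\mathbb Z^{(\mathbb N)}\to V$ factors through a linear map $F^{(\mathbb N)}\to V$; extend it linearly to $F^{\mathbb N}$ and compose with $\mathbb Z^{\mathbb N}\to F^{\mathbb N}$.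
\end{example}

\section{The cokernels are cotorsion}\label{sec:a}

In Section~\ref{sec:example} we used an extension $\lambda$ of the sum map to build an $\omega$-complete sequence. Here the argument runs backward: an $\omega$-complete sequence contains elements that play the role of the $\delta_m$, their infinite sums exist by completeness, and the structure map supplies the extension.

\begin{proof}[Proof of Theorem~\ref{thm:class}\textup{(a)}]
The two isomorphisms are part of Proposition~\ref{prop:reduce}, which also says that $U=S/T$ is complete Hausdorff. Fix $i$ and put $Q=T_i/f_i(T_{i+1})$. We verify condition (3) of Lemma~\ref{lem:cot}: given $q_1,q_2,\ldots\in Q$, we construct a homomorphism $\mathbb Z^{\mathbb N}\to Q$ with $\varepsilon_n\mapsto q_n$.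

Lift $q_n$ to $t_n\in T_i$. Since $T_i\subset I^n(S)_i=f_i(I^{n-1}(S)_{i+1})$, there is $y_n\in I^{n-1}(S)_{i+1}$ with $f_i(y_n)=t_n$. Infinite sums of the $y_n$ are not well defined in $S_{i+1}$, but they are in $U_{i+1}$; this is why the values are obtained only modulo $f_i(T_{i+1})$. Let $u_n\in I^{n-1}(U)_{i+1}$ be the class of $y_n$. For $a\in\mathbb Z^{\mathbb N}$ the elements $a_nu_n$ tend to zero, and
\[
\theta\colon\mathbb Z^{\mathbb N}\to U_{i+1},\qquad\theta(a)=\sum_na_nu_n ,
\]
is a homomorphism. Let $\theta'$ be its composite with the map $U_{i+1}=S_{i+1}/T_{i+1}\to S_i/f_i(T_{i+1})$ induced by $f_i$. Then $\theta'(\varepsilon_n)$ is the class of $f_i(y_n)=t_n$, which is $q_n$.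

It remains to see that $\theta'$ takes values in the subgroup $Q$ of $S_i/f_i(T_{i+1})$. Let $s\in S_{i+1}$ lift $\theta(a)$, and fix $N$. Since $u_n\in I^N(U)_{i+1}$ for $n>N$, \eqref{eq:sum} gives $\theta(a)\equiv\sum_{n\le N}a_nu_n$ modulo $I^N(U)_{i+1}=I^N(S)_{i+1}/T_{i+1}$. So $s=\sum_{n\le N}a_ny_n+z$ with $z\in I^N(S)_{i+1}$, and
\[
f_i(s)=\sum_{n\le N}a_nt_n+f_i(z)\in T_i+I^{N+1}(S)_i=I^{N+1}(S)_i .
\]
As $N$ is arbitrary, $f_i(s)\in T_i$.
\end{proof}

For instance, by Example~\ref{ex:cot} no $\omega$-complete $S$ has $I^\omega(S)\cong(\mathbb Z\leftarrow0\leftarrow0\leftarrow\cdots)$.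

\section{Hiding a given sequence}\label{sec:b}

Let $T$ be an inverse sequence with cotorsion cokernels $Q_i=T_i/f_i(T_{i+1})$. We imitate Section~\ref{sec:example}, with one new difficulty. The analogue of $\lambda_j(\,\cdot\,)e_j$ exists only as a map to $Q_j$, because $T_j$ itself need not be cotorsion; think of $T_j=p^j\mathbb Z$, where $Q_j\cong\mathbb Z/p$. So we cannot write down a structure map on $T_{j+1}\oplus S'_{j+1}$. Instead we prescribe the map modulo $f_j(T_{j+1})$ and then choose the extension $S_{j+1}$ of $S'_{j+1}$ by $T_{j+1}$ so that the map can be defined. This is always possible.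

\begin{lemma}\label{lem:step}
Let $p\colon K\to G$ be a homomorphism with image $B$, and let $g\colon A\to G/B$ be a homomorphism. Then there are an exact sequence $0\to K\to E\xrightarrow{\pi}A\to0$ and a homomorphism $\varphi\colon E\to G$ such that $\varphi|_K=p$ and the composite $E\xrightarrow{\varphi}G\to G/B$ equals $g\pi$.
\end{lemma}

\begin{proof}
Write $A=L/L_0$ with $L$ free. Lift the composite $L\to A\to G/B$ to $\gamma\colon L\to G$. Then $\gamma(L_0)\subset B$. As $L_0$ is free and $p\colon K\to B$ is onto, there is $\kappa\colon L_0\to K$ with $p\kappa=\gamma|_{L_0}$. Let $E$ be the quotient of $K\oplus L$ by $\{(\kappa(l),-l):l\in L_0\}$. This subgroup meets $K\oplus0$ trivially, so $K$ embeds in $E$, and $E/K=L/L_0=A$. The map $(k,l)\mapsto p(k)+\gamma(l)$ kills the subgroup and induces $\varphi$. Modulo $B$ its value is the class of $\gamma(l)$, which is $g\pi(k,l)$.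
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:class}\textup{(b)}]
\emph{The quotient $S'$.} Choose free groups $F_i$ with surjections $F_i\to T_i$, and let $\pi_i\colon F_i\to Q_i$ be the composites with $T_i\to Q_i$. The group $F_i$ replaces the line $Fe_i$; we take it free so that all products below are torsion-free and Lemma~\ref{lem:extlift} applies. For $i<j$ put $P_{i,j}=\prod_{m\ge j}F_i$, with $P_{i,j+1}\subset P_{i,j}$ by extension by zero. Put
\[
S'_j=\prod_{i<j}P_{i,j},\qquad R_j=\prod_{i<j}P_{i,j+1}\subset S'_j,\qquad\text{so that}\quad S'_{j+1}=P_{j,j+1}\oplus R_j ,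
\]
and let $f'_j\colon S'_{j+1}\to S'_j$ be zero on $P_{j,j+1}$ and the inclusion on $R_j$. Then $I^n(S')_j=\prod_{i<j}P_{i,j+n}$ and $S'_j/I^n(S')_j=\prod_{i<j}\prod_{j\le m<j+n}F_i$, whose limit over $n$ is $S'_j$. So $S'$ is complete Hausdorff.

\emph{The maps $\psi_j$.} As $Q_j$ is cotorsion, Lemma~\ref{lem:extlift}(i) gives a homomorphism $\psi_j\colon P_{j,j+1}\to Q_j$ that extends $\bigoplus_{m>j}F_j\to Q_j$, $(x_m)\mapsto\sum_m\pi_j(x_m)$.

\emph{The extension $S$.} We construct exact sequences $0\to T_j\to S_j\to S'_j\to0$ and compatible maps $S_{j+1}\to S_j$ by induction. Since $S'_0=0$, put $S_0=T_0$. Suppose that $S_j$ is given. Let $B=f_j(T_{j+1})\subset T_j\subset S_j$ and $W_j=S_j/B$, so that $0\to Q_j\to W_j\to S'_j\to0$ is exact. We want a map $g_j\colon S'_{j+1}\to W_j$ that lifts $f'_j$. On $P_{j,j+1}$ we take $\psi_j$, whose values lie in $Q_j$ and so map to $0$ in $S'_j$. On $R_j$ we need a lift $\rho_j\colon R_j\to W_j$ of the inclusion $R_j\to S'_j$. In Section~\ref{sec:example} it came from the splitting of $S_j$; here it comes from Lemma~\ref{lem:extlift}(ii), the second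 use of the hypothesis on $Q_j$. Put $g_j=(\psi_j,\rho_j)$. Lemma~\ref{lem:step}, applied to $p\colon T_{j+1}\to T_j\subset S_j$ and $g_j$, gives an extension $0\to T_{j+1}\to S_{j+1}\to S'_{j+1}\to0$ and a map $S_{j+1}\to S_j$, again called $f_j$, which extends the structure map of $T$ and satisfies
\begin{equation}\label{eq:g}
\bigl(S_{j+1}\xrightarrow{f_j}S_j\to W_j\bigr)=\bigl(S_{j+1}\to S'_{j+1}\xrightarrow{g_j}W_j\bigr).
\end{equation}
Composing \eqref{eq:g} with $W_j\to S'_j$ shows that $f_j$ covers $f'_j$. So $0\to T\to S\to S'\to0$ is an exact sequence of inverse sequences.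

\emph{$T$ lies in all images.} Let $i<m$ and $t\in T_i$, and let $x\in F_i$ map to $t$. Let $\delta\in P_{i,m}\subset S'_m$ have $m$-th coordinate $x$ and all other coordinates $0$, and let $s\in S_m$ lift $\delta$. For $i<j<m$ the map $f'_j$ is the inclusion on $P_{i,j+1}$, so the image $s'$ of $s$ in $S_{i+1}$ lies over $\delta\in P_{i,i+1}\subset S'_{i+1}$. By \eqref{eq:g}, the class of $f_i(s')$ in $W_i=S_i/f_i(T_{i+1})$ is $\psi_i(\delta)=\pi_i(x)$, which is the class of $t$. Hence $t\in\operatorname{Im}(S_m\to S_i)+f_i(T_{i+1})$, and Lemma~\ref{lem:descent} gives $T\subset I^n(S)$ for all $n$.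

By Proposition~\ref{prop:reduce}, $S$ is $\omega$-complete and $I^\omega(S)=T$.
\end{proof}

For example, the chain $T_j=p^j\mathbb Z$ has cotorsion cokernels by Example~\ref{ex:cot}, so there is an $\omega$-complete $S$ with $\lim\nolimits^1S\cong\mathbb Z_p/\mathbb Z$.

\section{The groups that are derived limits}\label{sec:c}

The second condition of Theorem~\ref{thm:class}(c) implies the third. We show that the third implies the first, and the first implies the second.

\begin{proposition}\label{prop:lim1cot}
For every inverse sequence $S$ the group $\lim\nolimits^1S$ is cotorsion.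
\end{proposition}

\begin{proof}
If $x\in\bigoplus_iS_i$, the series \eqref{eq:series} are finite sums, and they give $y$ with $\partial y=x$. So $\bigoplus_iS_i\subset\operatorname{Im}\partial$, and $\lim\nolimits^1S$ is a quotient of $M=\prod_iS_i/\bigoplus_iS_i$. By Lemma~\ref{lem:cot} it suffices to verify condition (2) for $M$. Given $g_n\in M$, choose a representative $a_n\in\prod_iS_i$ whose coordinates with $i<n$ vanish; this changes only finitely many coordinates. The sum $h_n=\sum_{r\ge n}c_{n,r}a_r$ of \eqref{eq:fact} is finite in each coordinate, since only $r\le i$ contribute to the $i$-th. Hence $h_n-nh_{n+1}=a_n$, and the classes of the $h_n$ solve the system in $M$.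
\end{proof}

Now let $A$ be cotorsion. By Theorem~\ref{thm:class}(b) it suffices to find $T$ with cotorsion cokernels and $\lim\nolimits^1T\cong A$. The plan is to take a surjection $q\colon C\to A$, extend the map $(c_n)\mapsto\sum_nq(c_n)$ from $C^{(\omega)}$ to $C^\omega$, and filter the kernel of the extension by tails. The extension exists if $C$ is torsion-free, and the cokernels turn out to be $C$. So $C$ must be torsion-free and cotorsion at once; a free group, the first candidate, is excluded by Example~\ref{ex:cot}.

\begin{lemma}\label{lem:cover}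
Every cotorsion group $A$ is a quotient of a torsion-free cotorsion group.
\end{lemma}

\begin{proof}
The sequence $0\to\mathbb Z\to\mathbb Q\to\mathbb Q/\mathbb Z\to0$ and $\operatorname{Ext}(\mathbb Q,A)=0$ give the exact sequence
\[
\operatorname{Hom}(\mathbb Q,A)\to A\to\operatorname{Ext}(\mathbb Q/\mathbb Z,A)\to0 .
\]
The group $V=\operatorname{Hom}(\mathbb Q,A)$ is a $\mathbb Q$-vector space, hence torsion-free, divisible and cotorsion. Its image $D\subset A$ is divisible, hence a direct summand, so $A\cong D\oplus\operatorname{Ext}(\mathbb Q/\mathbb Z,A)$. Take a surjection $L\to A$ with $L$ free, and put $C_0=\operatorname{Ext}(\mathbb Q/\mathbb Z,L)$. The induced map $C_0\to\operatorname{Ext}(\mathbb Q/\mathbb Z,A)$ is onto, so $A$ is a quotient of $V\oplus C_0$. It remains to treat $C_0$.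

\emph{$C_0$ is torsion-free.} For $n\ge1$ the sequence $0\to L\xrightarrow{n}L\to L/nL\to0$ shows that the kernel of multiplication by $n$ on $C_0$ is a quotient of $\operatorname{Hom}(\mathbb Q/\mathbb Z,L/nL)$. This group is $0$, because the image of such a map is divisible and killed by $n$.

\emph{$C_0$ is cotorsion.} Choose $0\to L\to D_0\to D_1\to0$ exact with $D_0$ divisible. Since $\operatorname{Ext}(\mathbb Q/\mathbb Z,D_0)=0$, the group $C_0$ is a quotient of $H=\operatorname{Hom}(\mathbb Q/\mathbb Z,D_1)$, and it suffices to verify condition (2) of Lemma~\ref{lem:cot} for $H$. Given $g_r\in H$, define $h_n$ by \eqref{eq:fact}. At a point $x\in\mathbb Q/\mathbb Z$ with $dx=0$, $d\geq1$, the sum is finite: for $r-n\ge d$ the number $c_{n,r}$ is a product of at least $d$ consecutive integers, so $d$ divides it and $c_{n,r}g_r(x)=g_r(c_{n,r}x)=0$. Thus $h_n\in H$ and $h_n-nh_{n+1}=g_n$.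
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:class}\textup{(c)}]
After Proposition~\ref{prop:lim1cot} it remains to realize a cotorsion group $A$ as the derived limit of an $\omega$-complete sequence. Let $q\colon C\to A$ be a surjection with $C$ torsion-free and cotorsion, as in Lemma~\ref{lem:cover}. By Lemma~\ref{lem:extlift}(i), applied to the cotorsion group $A$, there is $\psi\colon C^\omega\to A$ extending $(c_n)\mapsto\sum_nq(c_n)$ on $C^{(\omega)}$. Put
\[
X_i=\prod_{n\ge i}C\subset C^\omega,\qquad T_i=X_i\cap\operatorname{Ker}\psi ,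
\]
with inclusions as structure maps.

\emph{The derived limit of $T$.} For $c\in C$, the element with $i$-th coordinate $c$ and all others $0$ lies in $X_i$, and $\psi$ sends it to $q(c)$. So $\psi|_{X_i}$ is onto, and $0\to T\to X\to A\to0$ is exact, where $A$ denotes the constant sequence. The sequence $X$ is complete Hausdorff, since $X_i/I^n(X)_i=X_i/X_{i+n}=\prod_{i\le k<i+n}C$ has limit $X_i$. By Lemma~\ref{lem:acyclic}, $\lim X=0=\lim\nolimits^1X$, and \eqref{eq:six} gives $\lim\nolimits^1T\cong\lim A=A$.

\emph{The cokernels of $T$.} The $i$-th coordinate map $T_i\to C$ has kernel $T_{i+1}$. It is onto: the element with $c$ in position $i$, with $-c$ in position $i+1$ and with $0$ elsewhere lies in $X_i$ and is killed by $\psi$. So $T_i/T_{i+1}\cong C$ is cotorsion.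

Theorem~\ref{thm:class}(b) now gives an $\omega$-complete $S$ with $\lim\nolimits^1S\cong\lim\nolimits^1T\cong A$.
\end{proof}

\begin{thebibliography}{1}
\bibitem{CI} Mishel Carelli, Sergei O. Ivanov, \emph{Transfinite version of the Mittag-Leffler condition for the vanishing of the derived limit}, arXiv:2310.02716 (2023).
\end{thebibliography}
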